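# Girth of regular graphs that attain the diameter bound for algebraic connectivity

## 1. Algebraic connectivity, balls in the regular tree, and diameter-maximal graphs

All graphs are finite, simple and connected, except for the infinite tree below. Throughout, $d\ge 3$ is an integer.

**Definition 1.1 (diameter and girth).** The diameter $D$ of a graph is the largest distance between two of its vertices. The girth $g$ is the length of a shortest cycle.

*Example.* The 4-cube $Q_4$, with vertex set $\{0,1\}^4$ and edges between strings that differ in one place, has diameter 4. It is bipartite, so it has no triangle, and it contains 4-cycles, so its girth is 4.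

**Definition 1.2 (algebraic connectivity).** Let $G$ be connected and $d$-regular with adjacency matrix $A$. Its algebraic connectivity $\mathrm{AC}(G)$ is the second-smallest eigenvalue of the Laplacian $L=dI-A$. Thus $\mathrm{AC}(G)=d-\lambda_2$, where $\lambda_2=\lambda_2(A)$ is the second-largest adjacency eigenvalue.

*Example.* For $c\in\{0,1\}^4$ the function $x\mapsto(-1)^{c\cdot x}$ on $Q_4$ is an eigenvector of $A$ with eigenvalue $4-2|c|$, where $|c|$ is the number of ones. These 16 functions form a basis, so the eigenvalues are $4,2,0,-2,-4$, and $\lambda_2=2$, $\mathrm{AC}(Q_4)=2$.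

We use matrices as operators on functions: $(Af)(x)=\sum_{y\sim x}f(y)$. Two textbook facts will be used constantly.

**Rayleigh principle.** If $G$ is connected and $d$-regular, then $d$ is a simple eigenvalue of $A$ with eigenvector $\mathbf 1$, and $\lambda_2=\max f^TAf/f^Tf$ over all $f\ne0$ with $f\perp\mathbf 1$. If such an $f$ attains the maximum, then $Af=\lambda_2f$.

**Perron–Frobenius theorem.** Let $M$ be a real symmetric matrix with nonnegative off-diagonal entries, and suppose that the graph of its nonzero off-diagonal entries is connected. Then the largest eigenvalue of $M$ is simple and has an eigenvector with all entries positive.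

**Definition 1.3 (the tree ball $T_r$).** $T_r$ is the ball of radius $r$ about a vertex, called the root, in the infinite $d$-regular tree. Level $i$ of $T_r$ is the set of vertices at distance $i$ from the root.

*Example.* $T_0$ is a single vertex and $T_1=K_{1,d}$. For $d=3$, $T_2$ has $1+3+6=10$ vertices.

**Definition 1.4 (the number $\lambda_D$).** For $D\ge2$:

- if $D=2k$ is even, $\lambda_D$ is the largest eigenvalue of $A(T_{k-1})$;
- if $D=2k+1\ge3$ is odd, $\lambda_D$ is the largest eigenvalue of $A(T_k)-(d-1)E_k$, where $E_k$ is the diagonal $0/1$ matrix marking the vertices at level $k$.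

To compute $\lambda_D$, let $M$ be the matrix in the definition, and let $r=k-1$ for even $D$ and $r=k$ for odd $D$. By Perron–Frobenius the top eigenvector of $M$ is positive and unique up to scaling, so it is fixed by all automorphisms of $T_r$ that fix the root. These act transitively on each level, so the eigenvector is radial: it takes one value $\varphi_i>0$ on level $i$. On radial functions $M$ acts through a small matrix indexed by levels, the quotient by levels. Every eigenvector of the quotient lifts to a radial eigenvector of $M$, so $\lambda_D$ is the largest eigenvalue of the quotient. Explicitly, the equations are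
$$d\varphi_1=\lambda_D\varphi_0,\qquad \varphi_{i-1}+(d-1)\varphi_{i+1}=\lambda_D\varphi_i\quad(1\le i\le r-1),\tag{1}$$
and at the last level $r\ge1$
$$\varphi_{r-1}=\lambda_D\varphi_r\ (D\text{ even}),\qquad \varphi_{k-1}-(d-1)\varphi_k=\lambda_D\varphi_k\ (D\text{ odd}).\tag{2}$$

*Examples.*

- $D=2$: the matrix of $T_0$ is $(0)$, so $\lambda_2$-value required is $\lambda_D=0$.
- $D=3$: the quotient is $\begin{pmatrix}0&d\\1&1-d\end{pmatrix}$, with characteristic polynomial $x^2+(d-1)x-d=(x-1)(x+d)$. So $\lambda_D=1$.
- $D=4$: the quotient is $\begin{pmatrix}0&d\\1&0\end{pmatrix}$, so $\lambda_D=\sqrt d$.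
- $D=5$: the quotient is
$$Q=\begin{pmatrix}0&d&0\\1&0&d-1\\0&1&1-d\end{pmatrix},$$
with characteristic polynomial
$$x\bigl(x(x+d-1)-(d-1)\bigr)-d(x+d-1)=x^3+(d-1)x^2-(2d-1)x-d(d-1)=(x+d)\bigl(x^2-x-(d-1)\bigr).$$
So $\lambda_D=\frac{1+\sqrt{4d-3}}2$.

To avoid a clash with the second eigenvalue of a graph, from here on $\lambda_2$ always means the second-largest eigenvalue of $A(G)$, and we write $\lambda_D$ with the value of $D$ stated in words.

It is known that every $d$-regular graph of diameter $D\ge2$ satisfies the attainable bound
$$\mathrm{AC}(G)\le d-\lambda_D,\qquad\text{that is,}\qquad \lambda_2\ge\lambda_D.\tag{3}$$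
For even $D$ this is the Alon–Boppana–Friedman bound. Its proof will appear in Section 5, because we need its equality case.

**Definition 1.5 (diameter-maximal).** A $d$-regular graph of diameter $D$ is diameter-maximal if it attains equality in (3), that is, if $\lambda_2=\lambda_D$.

*Example.* $Q_4$ is 4-regular of diameter 4, and $\lambda_2=2=\sqrt4$. So $Q_4$ is diameter-maximal.

## 2. The girth conjecture and its two refutations

How short can a cycle in a diameter-maximal graph be? The following conjecture is the problem taken from Geoffrey Exoo, Theodore Kolokolnikov, Jeanette Janssen, and Timothy Salamon, "Attainable bounds for algebraic connectivity and maximally-connected regular graphs", arXiv:2307.07308 (2023).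

**Conjecture.**

- A diameter-maximal graph of odd diameter $D\ge3$ must have girth $g=D+1$.
- A diameter-maximal graph of even diameter $D$ must have girth $g=D$, $D+1$ or $D+2$.

The example $Q_4$ is consistent with it: $g=D=4$. Nevertheless both bullets are false.

**Theorem 1.**

- There is a diameter-maximal 4-regular graph on 34 vertices with $D=5$ and girth 4 (Section 7).
- There is a diameter-maximal 6-regular graph on 29 vertices with $D=4$ and girth 3 (Section 8).
- For every prime power $q\equiv3\pmod 4$ with $q\ge11$ there is a diameter-maximal $q$-regular graph with $D=4$ and girth 3 (Section 9).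

In particular both bullets of the conjecture fail, the second for infinitely many $d$ (for instance $q=3^{2m+1}$, $m\ge1$, satisfies the conditions, since $9^m\cdot3\equiv3\pmod4$).

**Theorem 2.** Let $G$ be diameter-maximal of diameter $D$ and girth $g$.

1. If $D=2k+1$ is odd, then $G$ is bipartite, so $g$ is even, and $g\le D+1$. More precisely, $G$ consists of two copies of $T_k$ joined by a $(d-1)$-regular bipartite graph between their level-$k$ vertices.
2. If $D$ is even, then $g\le D+2$.
3. The set of girths that occur, over all $d\ge3$, is $\{3,4\}$ for $D=2$; $\{4\}$ for $D=3$, where for each $d$ the only graph is $K_{d+1,d+1}$ minus a perfect matching; $\{3,4,5,6\}$ for $D=4$; and $\{4,6\}$ for $D=5$.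

So the upper bounds on $g$ in the conjecture are true for all $D$, and the conjecture holds for $D=2,3$ and fails for $D=4,5$. Nothing is claimed here about the lower bounds for $D\ge6$.

## 3. Diameters two and three by hand

**Diameter 2.** Here $\lambda_D=0$. Let $G$ have diameter 2, and let $u,v$ be nonadjacent vertices. Put $f=\mathbf 1_u-\mathbf 1_v$. Then $f\perp\mathbf 1$ and $f^TAf=0$, since $u\not\sim v$. So $\lambda_2\ge0$, which is (3). If $\lambda_2=0$, the Rayleigh principle gives $Af=0$, which says that every vertex is adjacent to both of $u,v$ or to neither. Then $u$ and $v$ have $d\ge3$ common neighbors, so $G$ contains a 4-cycle, and $3\le g\le4$.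

Both values occur. The graph $K_{d,d}$ has eigenvalues $\pm d$ and $0$, diameter 2, girth 4. The octahedron $K_{2,2,2}$ ($d=4$) has eigenvalues $4,0,-2$, diameter 2, girth 3: its adjacency matrix is $(J_3-I_3)\otimes J_2$, whose eigenvalues are products of an eigenvalue in $\{2,-1\}$ and one in $\{2,0\}$. So the girths for $D=2$ are exactly $3$ and $4$, and the conjecture holds there.

This tiny argument is a model of the general one: a test function on two far-apart balls proves the bound, and equality forces structure.

**Diameter 3.** Here $\lambda_D=1$. Let $H_d$ be $K_{d+1,d+1}$ minus a perfect matching. Its bipartite adjacency block is $J-I$ of size $d+1$, with singular values $d$ and $1$. So the eigenvalues of $H_d$ are $\pm d,\pm1$, and $\lambda_2=1$. Two vertices in one part have $d-1\ge2$ common neighbors, so they are at distance 2 and lie on a 4-cycle. Vertices in opposite parts are adjacent, unless they were matched, and then their distance is 3. Hence $H_d$ has diameter 3 and girth 4, and it is diameter-maximal with $g=D+1$. We shall see at the end of Section 5 that there is no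 other diameter-maximal graph of diameter 3.

## 4. The Perron weights decrease away from the root

We need to control the weights $\varphi_i$ of (1)–(2), since the bound (3) is proved by transplanting them to $G$. Write $\lambda=\lambda_D$.

**Lemma 3.** $\lambda<d$, and $\varphi_0>\varphi_1>\dots>\varphi_r>0$.

**Step 1: $\lambda<d$.** Let $M$ be the defining matrix on $T_r$ and $\varphi$ its positive eigenvector. The row sum of $M$ is $d$ at every vertex of level below $r$. At level $r$ it is less than $d$: it is $0$ if $r=0$; if $r\ge1$ it is $1$ for even $D$ and $1-(d-1)$ for odd $D$. Summing $M\varphi=\lambda\varphi$ over all vertices and using the symmetry of $M$,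
$$\lambda\sum_x\varphi(x)=\sum_x\varphi(x)\cdot(\text{row sum at }x)<d\sum_x\varphi(x).$$

**Step 2: the weights decrease.** Let $r\ge1$. From $d\varphi_1=\lambda\varphi_0$ and $\lambda<d$ we get $\varphi_1<\varphi_0$. If $\varphi_i<\varphi_{i-1}$ with $1\le i\le r-1$, then by (1)
$$(d-1)\varphi_{i+1}=\lambda\varphi_i-\varphi_{i-1}<(\lambda-1)\varphi_i<(d-1)\varphi_i .$$
So $\varphi_{i+1}<\varphi_i$, and induction finishes the proof. $\blacksquare$

## 5. A test function on two opposite balls

Let $G$ be $d$-regular of diameter $D$, and fix $u,v$ with $d(u,v)=D$. Write $B_j(\cdot)$ and $S_j(\cdot)$ for balls and spheres. Let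
$$f_u(x)=\varphi_{d(u,x)}\ \text{ on }B_r(u),\qquad f_u=0\ \text{ elsewhere},$$
and define $f_v$ likewise. Since $2r<D$, the supports are disjoint. Choose $\alpha,\beta>0$ with
$$f=\alpha f_u-\beta f_v\perp\mathbf 1 ,$$
which is possible because $f_u$ and $f_v$ have positive sums. For $x\in S_i(u)$ let $c,a,b$ be the numbers of neighbors of $x$ in $S_{i-1}(u)$, $S_i(u)$, $S_{i+1}(u)$. Then $c+a+b=d$, and $c\ge1$ if $i\ge1$.

**Step 1: comparison with the tree.** The aim is to show that, inside the ball, $Af_u$ is at least what it would be in the tree. Let $1\le i\le r$, where we exclude $i=r$ if $D$ is odd; for even $D$ put $\varphi_{r+1}=0$. Since $b=d-a-c$,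
$$c\varphi_{i-1}+a\varphi_i+b\varphi_{i+1}-\bigl(\varphi_{i-1}+(d-1)\varphi_{i+1}\bigr)=(c-1)(\varphi_{i-1}-\varphi_{i+1})+a(\varphi_i-\varphi_{i+1}).$$
By Lemma 3 both differences of weights are positive, so the right side is $\ge0$, with equality iff $c=1$ and $a=0$. By (1), and by (2) at level $r$ for even $D$, $\varphi_{i-1}+(d-1)\varphi_{i+1}=\lambda\varphi_i$. Hence
$$(Af_u)(x)\ge\lambda f_u(x)\quad\text{with equality iff } c=1,\ a=0.\tag{4}$$
At $x=u$ there is equality: $(Af_u)(u)=d\varphi_1=\lambda\varphi_0$ if $r\ge1$, and $0=0$ if $r=0$.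

**Step 2: the bound for even $D=2k$.** Here $r=k-1$. An edge between $B_{k-1}(u)$ and $B_{k-1}(v)$ would give $d(u,v)\le2k-1$, so there is none, and $f_u^TAf_v=0$. By (4), applied at $u$ and at $v$,
$$f^TAf=\alpha^2f_u^TAf_u+\beta^2f_v^TAf_v\ge\lambda(\alpha^2f_u^Tf_u+\beta^2f_v^Tf_v)=\lambda f^Tf .$$
By the Rayleigh principle $\lambda_2\ge\lambda$, which is (3).

**Step 3: equality for even $D$.** Suppose $\lambda_2=\lambda$. Then $\lambda f^Tf\le f^TAf\le\lambda_2f^Tf=\lambda f^Tf$, so everything is an equality. As $f_u>0$ on its ball, (4) is an equality at every vertex of $B_{k-1}(u)$, and the same holds at $v$. So each vertex at level $i\ge1$ of the ball has exactly one neighbor one level closer and none on its own level, and hence both balls induce copies of $T_{k-1}$. Consequently $f_u$ and $f_v$ have equal sums, so $\alpha=\beta$. Moreover $f$ attains the Rayleigh maximum, so $Af=\lambda f$. Evaluate this at a vertex $w$ outside both balls, where $f(w)=0$. The neighbors of $w$ in $B_{k-1}(u)$ all lie in $S_{k-1}(u)$, because $d(u,w)\ge k$; similarly for $v$. So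
$$|N(w)\cap S_{k-1}(u)|=|N(w)\cap S_{k-1}(v)|\qquad\text{for all } w\notin B_{k-1}(u)\cup B_{k-1}(v).\tag{5}$$

**Step 4: $g\le D+2$ for even $D$.** We build a short cycle through both balls. Take $y\in S_{k-1}(u)$. It has at least $d-1\ge2$ neighbors in $S_k(u)$: exactly $d-1$ if $k\ge2$, since $c=1$ and $a=0$, and $d$ if $k=1$. Let $w_1\ne w_2$ be two of them. They lie outside $B_{k-1}(u)$, and outside $B_{k-1}(v)$ since otherwise $d(u,v)\le 2k-1$. Each $w_i$ has the neighbor $y$ in $S_{k-1}(u)$, so by (5) it has a neighbor $b_i\in S_{k-1}(v)$. In the tree induced on $B_{k-1}(v)$ there is a path from $b_1$ to $b_2$ of length at most $2(k-1)$ (of length $0$ if $b_1=b_2$). So $w_1,b_1,\dots,b_2,w_2$ is a path of length at most $2+2(k-1)=2k$ that avoids $y$. Closing it through $y$ gives a cycle of length at most $2k+2=D+2$. This proves Theorem 2(2).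

**Step 5: the bound for odd $D=2k+1$.** Here $r=k\ge 1$. Now there may be edges between the two balls, and the term $-(d-1)E_k$ pays for them. An edge between $B_k(u)$ and $B_k(v)$ must join $S_k(u)$ to $S_k(v)$, since any other would make $d(u,v)\le2k$. Let $e$ be the number of such edges, and $e(x)$ the number at $x$. Then $f_u^TAf_v=e\varphi_k^2$, and since $2\alpha\beta\le\alpha^2+\beta^2$,
$$f^TAf=\alpha^2f_u^TAf_u+\beta^2f_v^TAf_v-2\alpha\beta e\varphi_k^2\ge\alpha^2(f_u^TAf_u-e\varphi_k^2)+\beta^2(f_v^TAf_v-e\varphi_k^2).$$
Distribute the loss over the vertices of $S_k(u)$: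
$$f_u^TAf_u-e\varphi_k^2=\sum_{x\in B_k(u)}f_u(x)\Bigl[(Af_u)(x)-\mathbf 1_{x\in S_k(u)}\,e(x)\varphi_k\Bigr].$$
At levels $i<k$ the bracket is $\ge\lambda\varphi_i$ by Step 1, with equality for $1\le i<k$ iff $c=1$, $a=0$. At level $k$ the neighbors in $S_{k+1}(u)$ carry weight $0$, so the bracket is $c\varphi_{k-1}+a\varphi_k-e(x)\varphi_k$. By (2) it exceeds $\lambda\varphi_k=\varphi_{k-1}-(d-1)\varphi_k$ by
$$(c-1)\varphi_{k-1}+\bigl(a+d-1-e(x)\bigr)\varphi_k .\tag{6}$$
The neighbors counted by $e(x)$ lie in $S_{k+1}(u)$, so $e(x)\le b=d-a-c\le d-1-a$, and $a+d-1-e(x)\ge2a\ge0$. So (6) is $\ge0$. It vanishes iff $c=1$ and $e(x)=d-1+a$, and together with $e(x)\le d-1-a$ this means $c=1$, $a=0$, $e(x)=d-1$. The same holds at $v$. Altogether $f^TAf\ge\lambda f^Tf$, so $\lambda_2\ge\lambda$.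

**Step 6: equality for odd $D$.** If $\lambda_2=\lambda$, all the inequalities are equalities. So both balls induce $T_k$, every vertex of $S_k(u)$ has its $d-1$ remaining neighbors in $S_k(v)$, and conversely. Then $B_k(u)\cup B_k(v)$ is closed under adjacency, and since $G$ is connected it is all of $V(G)$. Color $x\in B_k(u)$ by $d(u,x)$ mod 2 and $x\in B_k(v)$ by $d(v,x)+1$ mod 2. Tree edges change the level by one, and a middle edge joins color $k$ to color $k+1$. So $G$ is bipartite. Finally, a vertex $y\in S_k(u)$ has $d-1\ge2$ neighbors in $S_k(v)$, which are joined in the tree $B_k(v)$ by a path of length at most $2k$; together with $y$ this is a cycle of length at most $2k+2=D+1$. This proves Theorem 2(1).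

**Step 7: uniqueness for $D=3$.** Let $k=1$ in Step 6. Each of the $d$ vertices of $S_1(u)$ is adjacent to all but one of the $d$ vertices of $S_1(v)$, and conversely. So between these sets non-adjacency is a perfect matching. With parts $\{u\}\cup S_1(v)$ and $\{v\}\cup S_1(u)$, and the non-adjacent pair $u,v$ as a further matching edge, $G$ is $K_{d+1,d+1}$ minus a perfect matching. By Section 3 this graph is indeed diameter-maximal, with girth 4. This settles $D=3$ in Theorem 2(3).

## 6. What equality leaves free

Having obtained $g\le D+1$ for odd $D$, one would naturally try to extract $g\ge D+1$ from the same equality conditions. For $D=3$ this works, because the middle bipartite graph is forced. Let us see where it stops for $D=5$.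

Equality gives two copies of $T_2$ joined by a $(d-1)$-regular bipartite graph between their level-2 vertices, and the argument has then used up every inequality. Nothing in it forbids a 4-cycle in the middle graph. In fact, for any odd $D=2k+1$ and any choice of the middle graph, $f_u-f_v$ is an eigenvector with eigenvalue $\lambda_D$: at a vertex of $S_k(u)$ the sum over neighbors is $\varphi_{k-1}-(d-1)\varphi_k=\lambda_D\varphi_k$ by (2), and at lower levels (1) applies. So the value $\lambda_D$ is always present in the spectrum. What remains of the condition $\lambda_2=\lambda_D$ is that no other eigenvalue except $d$ exceeds $\lambda_D$, and this is a condition on the spectrum of the whole graph, not on its short cycles. To refute the first bullet we must put a 4-cycle into the middle graph and keep the remaining eigenvalues down.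

For even $D$ even less is forced. If $D=4$, equality says that $B_1(u)$ and $B_1(v)$ are stars and that (5) holds: every vertex outside both stars has as many neighbors in $S_1(u)$ as in $S_1(v)$. This forbids triangles through $u$ or $v$ and nothing else that we can see. Triangles among the outside vertices are not excluded. If (5) holds and the balls are stars, then the function $f_u-f_v$ is again an eigenvector, with eigenvalue $\sqrt d$, and again the task is to keep the other eigenvalues at most $\sqrt d$.

In both cases we arrange enough symmetry that the whole spectrum splits into small matrices.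

## 7. Diameter 5 and girth 4: a cyclic threefold lift

Let $d=4$, $D=5$. Then $\lambda:=\lambda_D=\frac{1+\sqrt{13}}2\approx2.303$ and $\lambda^2=\lambda+3$.

The middle graph must be 3-regular on $12+12$ vertices. We build it from $K_{4,4}$ minus a perfect matching by replacing each vertex with three copies indexed by $\mathbb Z_3$, and each edge $ij$ with a perfect matching given by a shift $m_{ij}\in\mathbb Z_3$.

**The graph.** The vertices are $u,v$; $p_i,q_i$ for $1\le i\le4$; and $a_{i,s},b_{i,s}$ for $1\le i\le4$, $s\in\mathbb Z_3$: in total $2+8+24=34$. The edges are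
$$u p_i,\quad p_ia_{i,s},\quad v q_i,\quad q_ib_{i,s},\quad a_{i,s}\,b_{j,\,s+m_{ij}}\ (i\ne j).$$
Every vertex has degree 4, whatever the shifts. We collect the shifts in a matrix with $\omega=e^{2\pi i/3}$: let $M$ have zero diagonal and $(i,j)$ entry $\omega^{m_{ij}}$ for $i\ne j$.

**Step 1: diameter 5 for every choice of shifts.** The levels from $u$ are $\{u\}$, $\{p_i\}$, $\{a_{i,s}\}$, $\{b_{j,t}\}$, $\{q_j\}$, $\{v\}$, so $d(u,v)=5$ and $u$ is within 5 of everything; likewise $v$. For the other pairs:

- $p_i$ and $p_j$ ($i\ne j$) have distance 2, via $u$.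
- $p_i$ and $a_{j,s}$ have distance $\le3$, via $p_i,u,p_j,a_{j,s}$.
- $p_i$ and $b_{j,t}$ with $j\ne i$ have distance 2, via $a_{i,t-m_{ij}}$. For $j=i$ the distance is $\le4$, via $p_i,u,p_k,a_{k,\cdot},b_{i,t}$ with $k\ne i$.
- $p_i$ and $q_j$ have distance $\le5$, by one further step from some $b_{j,t}$.
- $a$ and $a'$ have distance $\le4$, via $u$.
- $a_{i,s}$ and $b_{j,t}$ have distance $\le5$, via $a_{i,s},b_{k,\cdot},q_k,v,q_j,b_{j,t}$ with $k\neq i$.
- $a_{i,s}$ and $q_j$ have distance $\le4$, via $a_{i,s},b_{k,\cdot},q_k,v,q_j$.

The remaining pairs follow by exchanging the two sides. The graph is bipartite with classes $\{u\}\cup\{a_{i,s}\}\cup\{q_i\}$ and $\{v\}\cup\{b_{i,s}\}\cup\{p_i\}$.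

**Step 2: splitting the spectrum.** The shift $s\mapsto s+1$ on all $a$'s and $b$'s is an automorphism, so $A$ preserves the functions that transform by each character of $\mathbb Z_3$.

*(i) Functions constant in $s$ and in $i$* (6 dimensions, values at $u,p,a,b,q,v$). The exchange of the two sides acts on this space and commutes with $A$ there. Antisymmetric functions ($v=-u$, $q=-p$, $b=-a$) give $4p$ at $u$, $u+3a$ at $p$, $p-3a$ at $a$, which is the matrix $Q$ with $d=4$. Its eigenvalues are $-4$ and $\frac{1\pm\sqrt{13}}2$. Symmetric functions give $\begin{pmatrix}0&4&0\\1&0&3\\0&1&3\end{pmatrix}$, and conjugation by $\mathrm{diag}(1,-1,1)$ turns it into $-Q$. Its eigenvalues are $4$ and $\frac{-1\pm\sqrt{13}}2$.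

*(ii) Functions constant in $s$, with zero sum over $i$ at each level* ($3\cdot4=12$ dimensions). Fix $c\in\mathbb R^4$ with $\sum c_i=0$, and let $p_i=xc_i$, $a_{i,s}=yc_i$, $b_{j,t}=zc_j$, $q_j=wc_j$, $u=v=0$. At $u$ and $v$ the neighbor sums are $0$. Because $\sum_{j\ne i}c_j=-c_i$, the eigenvalue equations are
$$\theta x=3y,\quad\theta y=x-z,\quad\theta z=w-y,\quad\theta w=3z .$$
The two invariant planes $(z,w)=\pm(y,x)$ span everything, and on them $\theta x=3y$, $\theta y=x\mp y$, so $\theta^2\pm\theta-3=0$. The eigenvalues are $\frac{\mp1\pm'\sqrt{13}}2$ with independent signs. All are $\le\lambda$.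

*(iii) The characters $\omega$ and $\bar\omega$* ($2\cdot8=16$ dimensions). Here $u,v,p_i,q_i$ are $0$, and the neighbor sum at $p_i$ is a multiple of $1+\omega+\omega^2=0$; the same holds at $q_i$. For $\omega$ put $a_{i,s}=y_i\omega^s$, $b_{j,t}=z_j\omega^t$. At $a_{i,s}$ the neighbor sum is $\sum_{j\ne i}z_j\omega^{s+m_{ij}}=\omega^s(Mz)_i$. At $b_{j,t}$ the neighbors are $a_{i,t-m_{ij}}$, with sum $\omega^t(M^*y)_j$. So $A$ acts as $(y,z)\mapsto(Mz,M^*y)$, and its eigenvalues here are $\pm$ the singular values of $M$. For $\bar\omega$ replace $M$ by $\overline M$, which has the same singular values.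

The dimensions add to $6+12+16=34$. Parts (i) and (ii) do not depend on the shifts, they contain $\lambda$, and apart from $4$ they contain nothing above $\lambda$. So $\lambda_2=\lambda$ if and only if $\|M\|\le\lambda$.

**Step 3: what the condition says about 4-cycles.** The first thing to try is to take all shifts $0$. Then $M=J-I$ has norm $3>\lambda$, so the graph has $\lambda_2=3$ and is not diameter-maximal. In general write $MM^*=3I+E$. Since $\lambda^2=3+\lambda$, the condition $\|M\|\le\lambda$ reads: the largest eigenvalue of $E$ is at most $\lambda\approx2.303$. For $i\ne j$,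
$$E_{ij}=\sum_{k\ne i,j}\omega^{m_{ik}-m_{jk}},$$
a sum of two cube roots of unity, so $|E_{ij}|$ is $2$ if they are equal and $1$ otherwise. The vertices $a_{i,s}$ and $a_{j,s'}$ have the common neighbor $b_{k,t}$ exactly when $t=s+m_{ik}=s'+m_{jk}$, so two common neighbors occur (for suitable $s,s'$) exactly when the two roots are equal. Thus a 4-cycle through copies of $i$ and $j$ means $|E_{ij}|=2$. Already one such entry forces the largest eigenvalue of $E$ to be at least $2$, by looking at the $2\times2$ block. The margin is thin, but one such entry can be afforded.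

**Step 4: the choice of $M$.** Take
$$M=\begin{pmatrix}0&1&1&1\\1&0&1&1\\1&\omega&0&\omega^2\\1&\omega^2&\omega&0\end{pmatrix}.$$
Since $m_{13}=m_{14}=m_{23}=m_{24}=0$, the vertices $a_{1,0},b_{3,0},a_{2,0},b_{4,0}$ form a 4-cycle. The graph is bipartite, so it has no triangle, and its girth is 4.

Taking inner products of the rows (second row conjugated) and using $1+\omega+\omega^2=0$:
$$E_{12}=1+1=2,\quad E_{13}=\bar\omega+\overline{\omega^2}=-1,\quad E_{14}=\overline{\omega^2}+\bar\omega=-1,$$
$$E_{23}=1+\overline{\omega^2}=1+\omega=-\omega^2,\quad E_{24}=1+\bar\omega=1+\omega^2=-\omega,\quad E_{34}=1+\omega\overline{\omega^2}=1+\omega^2=-\omega .$$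
The entries below the diagonal are the conjugates: $E_{31}=E_{41}=-1$, $E_{32}=-\omega$, $E_{42}=-\omega^2$, $E_{43}=-\omega^2$.

**Step 5: the eigenvalues of $E$.** We exhibit two eigenvectors and get the other two eigenvalues from traces. Let $x$ be a root of $x^2-x-3=0$, and put $c=\omega^2/(x+1)$, $h=(1,1,c,\omega^2c)^T$. Note that $\omega c=\frac1{x+1}$, that $(x+1)c=\omega^2$, and that $2+\frac1{x+1}=x$, because this says $2x+3=x^2+x$. Then
$$\begin{aligned}
(Eh)_1&=2-c-\omega^2c=2+\omega c=x,\\
(Eh)_2&=2-\omega^2c-\omega\cdot\omega^2c=2-\omega^2c-c=2+\omega c=x,\\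
(Eh)_3&=-1-\omega-\omega\cdot\omega^2c=\omega^2-c=xc,\\
(Eh)_4&=-1-\omega^2-\omega^2c=\omega-\omega^2c=\omega^2(\omega^2-c)=x\,\omega^2c .
\end{aligned}$$
So $Eh=xh$, and both roots $\frac{1\pm\sqrt{13}}2$ are eigenvalues of $E$. They have sum $1$ and sum of squares $1+6=7$. Since $\operatorname{tr}E=0$ and $\operatorname{tr}E^2=2\sum_{i<j}|E_{ij}|^2=2(4+5)=18$, the other two eigenvalues have sum $-1$ and sum of squares $11$. So their product is $\frac{1-11}2=-5$, and they are $\frac{-1\pm\sqrt{21}}2$, both less than $1.8<\lambda$. Therefore the largest eigenvalue of $E$ is $\lambda$, and $\|M\|^2=3+\lambda=\lambda^2$.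

By Step 2, $\lambda_2=\lambda$. The graph is diameter-maximal with $D=5$ and girth $4\ne D+1$. $\blacksquare$

## 8. Diameter 4 and girth 3: triangles from a 1-factorization of $K_6$

Now $D=4$, $d=6$, so the target is $\lambda_D=\sqrt6$.

**Definition 8.1 (1-factorization).** A 1-factor of $K_6$ is a set of three disjoint edges covering the six points. A 1-factorization is a partition of the 15 edges into five 1-factors.

*Example.* On the points $\{\infty\}\cup\mathbb Z_5$ let
$$F_i=\{\infty i,\ (i+1)(i-1),\ (i+2)(i-2)\},\qquad i\in\mathbb Z_5 .$$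
Each edge $\infty i$ lies only in $F_i$, and an edge $ab$ with $a\ne b$ in $\mathbb Z_5$ lies in $F_i$ exactly when $2i=a+b$, which has one solution.

**The graph (29 vertices).** Take $u,v$; $p_i,q_i$ for the six points $i$; and $w_e$ for the 15 edges $e$ of $K_6$. Let $u\sim p_i$, $v\sim q_i$, let $w_{ij}\sim p_i,p_j,q_i,q_j$, and let $w_e\sim w_{e'}$ if $e\ne e'$ lie in the same 1-factor.

The degrees are $6$ at $u,v$, $1+5$ at $p_i,q_i$, and $4+2$ at $w_{ij}$. The three $w$'s of a 1-factor form a triangle, so the girth is 3. Condition (5) holds by the symmetry $p\leftrightarrow q$. The graph on the $w$'s alone consists of five disjoint triangles, with eigenvalues $2$ and $-1$, both below $\sqrt6$. The danger is in its interaction with the $p$'s and $q$'s. The 1-factors are there because on the functions that interact, the triangles will act as $-1$.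

**Step 1: diameter 4.** The levels from $u$ are $\{u\},\{p_i\},\{w_e\},\{q_i\},\{v\}$, so $d(u,v)=4$ and $d(u,w)=2$, $d(u,q)=3$; by symmetry $d(v,w)=2$, $d(v,p)=3$. Further, $d(w,w')\le4$ via $u$; $d(p_i,q_j)\le2$, since some edge of $K_6$ contains both $i$ and $j$; $d(p,w)\le3$ via $u$ and $d(q,w)\le3$ via $v$; $d(p,p')\le2$ and $d(q,q')\le 2$.

**Step 2: the spectrum.** The exchange $u\leftrightarrow v$, $p_i\leftrightarrow q_i$ is an automorphism that fixes every $w$. The symmetric functions split further according to their part on the $w$'s. Let $R$ be the $6\times15$ point–edge incidence matrix of $K_6$. Then $RR^T=4I+J$ is invertible, so $R$ has rank 6.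

*Antisymmetric functions* (7 dimensions). These vanish on the $w$'s, and the neighbor sums at the $w$'s vanish as well. On $(u,p_1,\dots,p_6)$ the action is that of $K_{1,6}$, with eigenvalues $\pm\sqrt6,0$.

*Symmetric and constant on each type* (3 dimensions). With values at $u,p,w$ the matrix is
$$\begin{pmatrix}0&6&0\\1&0&5\\0&4&2\end{pmatrix},$$
with trace $2$, determinant $-12$ and eigenvalue $6$. The other two have sum $-4$ and product $-2$, so they are $-2\pm\sqrt6$.

*Symmetric, driven by $a\in\mathbb R^6$ with $\sum a_i=0$* (10 dimensions): $u=v=0$, $p_i=q_i=xa_i$, $w_{ij}=y(a_i+a_j)$. The map $a\mapsto(a_i+a_j)=R^Ta$ is injective, so the dimension is $2\cdot5$. The neighbor sums at $u,v$ are $0$. The values of $w$ on a 1-factor add up to $y\sum a_i=0$, so the sum over the two $w$-neighbors of $w_e$ is minus the value at $w_e$. At $p_i$ we get $\sum_{j\ne i}y(a_i+a_j)=y(5a_i-a_i)=4ya_i$. So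
$$\theta x=4y,\qquad\theta y=2x-y,\qquad\theta^2+\theta-8=0,\qquad\theta=\tfrac{-1\pm\sqrt{33}}2 .$$
At $\theta=\sqrt6$ the polynomial is $\sqrt6-2>0$, and it is increasing for $\theta>0$, so both roots are less than $\sqrt6$ (the larger is below $2.373$).

*Functions on the $w$'s with zero sum at every point*, that is, $\ker R$ ($15-6=9$ dimensions), with value $0$ on all other vertices. The neighbor sums at $p_i$ and $q_i$ vanish by definition. The $w$–$w$ part sends $g$ to (sum of $g$ over the 1-factor) minus $g$. Functions that are constant on 1-factors, with values $c_F$ and $\sum_Fc_F=0$, lie in $\ker R$, because each point meets each 1-factor once; they form 4 dimensions with eigenvalue $2<\sqrt6$. If $g\in\ker R$ is orthogonal to all of these, then its five 1-factor sums are equal; they add up to the total of $g$, which is half the sum of the point sums, so $0$. Hence all 1-factor sums of $g$ are zero, and $g$ has eigenvalue $-1$ (5 dimensions).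

On the $w$'s the last three types have parts spanned by $\mathbf 1=\frac12R^T\mathbf 1$, by $R^Ta$ with $\sum a_i=0$, and by $\ker R$, which are mutually orthogonal. The dimensions add to $7+3+10+9=29$, so this is the whole spectrum. Hence $\lambda_2=\sqrt6=\lambda_D$, and the graph is diameter-maximal with $D=4$ and girth 3. $\blacksquare$

## 9. Diameter 4 and girth 3 for infinitely many degrees: quadratic residues

Let $q\equiv3\pmod4$ be a prime power, $q\ge11$, and let $S$ and $N$ be the sets of nonzero squares and of nonsquares in $\mathbb F_q$, each of size $\frac{q-1}2$. Since $q\equiv3\pmod4$, $-1\in N$. The degree will be $d=q$, and the target is $\lambda_D=\sqrt q$.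

**Two recalled facts.** Let $\psi$ be a nontrivial character of the additive group of $\mathbb F_q$, let $\chi$ be $1$ on $S$ and $-1$ on $N$, and let $\eta=\sum_{s\in S}\psi(s)$, $\eta'=\sum_{s\in N}\psi(s)$. First, $\eta+\eta'=-1$, since the sum of $\psi$ over the whole field is $0$. Second, $|\eta-\eta'|=\sqrt q$ (quadratic Gauss sum); indeed, substituting $x=ty$,
$$|\eta-\eta'|^2=\sum_{x,y\ne0}\chi(x)\chi(y)\psi(x-y)=\sum_{t\ne0}\chi(t)\sum_{y\ne0}\psi\bigl(y(t-1)\bigr)=(q-1)-\sum_{t\ne0,1}\chi(t)=(q-1)+1=q,$$
because the inner sum is $q-1$ for $t=1$ and $-1$ otherwise, and $\sum_{t\ne0}\chi(t)=0$. Since $-1\in N$, we have $N=-S$ and $\eta'=\bar\eta$. So $\operatorname{Re}\eta=-\frac12$, $|\operatorname{Im}\eta|=\frac{\sqrt q}2$ and $|\eta|^2=\frac{q+1}4$.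

*Example.* For $q=11$, $S=\{1,3,4,5,9\}$ and $N=\{2,6,7,8,10\}$, and $|\eta|^2=3$.

**The graph.** Vertices: $u,v$; $p_x,r_x$ for $x\in\mathbb F_q$; $w_{0,y},w_{1,y}$ for $y\in\mathbb F_q$. Edges: $up_x$; $vr_x$; $w_{0,y}w_{1,y}$; and
$$p_xw_{0,y}\iff x-y\in S,\qquad p_xw_{1,y}\iff x-y\in N,\qquad r_xw_{i,y}\iff x-y\in S\quad(i=0,1).$$
The graph is $q$-regular: $p_x$ and $r_x$ have degree $1+2\cdot\frac{q-1}2$, each $w$ has degree $\frac{q-1}2+\frac{q-1}2+1$, and $u,v$ have degree $q$. If $x-y\in S$, then $r_x,w_{0,y},w_{1,y}$ is a triangle, so the girth is 3.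

Why are the two sides treated differently? Suppose that $p_x$ were joined by the same rule as $r_x$. On the functions $p_x=P\psi(x)$, $r_x=\rho\psi(x)$, $w_{i,y}=W_i\psi(y)$ the sum $\mathsf s=(W_0+W_1)/\sqrt2$ would satisfy $\theta\mathsf s=\mathsf s+\sqrt2\eta(P+\rho)$, and $\theta P=\theta\rho=\sqrt2\bar\eta\,\mathsf s$. So $\mathsf s$ would couple to $(P+\rho)/\sqrt2$ with modulus $2|\eta|=\sqrt{q+1}$, giving $\theta^2-\theta-(q+1)=0$ and the eigenvalue $\frac{1+\sqrt{4q+5}}2>\sqrt q$. That graph would fail. With the rule above, most of the weight of $p$ goes to the difference $W_0-W_1$, on which the edge $w_{0,y}w_{1,y}$ acts as $-1$ instead of $+1$.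

**Step 1: diameter 4.** Every $w$ has neighbors among the $p$'s and among the $r$'s, and every $p$ and every $r$ has a $w$-neighbor. The neighbors of $u$ are the $p$'s, those of $v$ are the $r$'s, and no $p$ is adjacent to an $r$; so $d(u,v)\ge4$. The paths
$$u,p,w,r,v;\quad w,p,u,p',w';\quad p,w,r',v,r;\quad p,u,p',w;\quad r,v,r',w;\quad p,w,r,v;\quad r,w,p,u;\quad u,p,w;\quad v,r,w,$$
together with $p,u,p'$ and $r,v,r'$, show that all distances are at most 4. (In $w,p,u,p',w'$ a repeated vertex only shortens the distance.) So the diameter is 4.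

**Step 2: the trivial additive character.** Translations $x\mapsto x+h$ are automorphisms, so $A$ preserves the functions belonging to each additive character. For the trivial character we have the functions constant on each type (6 dimensions).

- The function $1$ on all $w_{0,y}$ and $-1$ on all $w_{1,y}$ has neighbor sum $0$ at each $p$ and $r$, and eigenvalue $-1$.
- Functions with $v=-u$, $r=-p$, $w_0=w_1=0$: the sums at the $w$'s are $\frac{q-1}2(p+r)=0$, and the matrix is $\begin{pmatrix}0&q\\1&0\end{pmatrix}$, with eigenvalues $\pm\sqrt q$.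
- Functions with $v=u$, $r=p$, $w_0=w_1$ give $\begin{pmatrix}0&q&0\\1&0&q-1\\0&q-1&1\end{pmatrix}$, with trace $1$, determinant $-q$ and eigenvalue $q$. The other two have sum $1-q$ and product $-1$, so they satisfy $\theta^2+(q-1)\theta-1=0$. The positive root is less than $1$, as the value at $1$ is $q-1>0$.

**Step 3: a nontrivial character gives a tridiagonal matrix.** Put $u=v=0$, $p_x=P\psi(x)$, $r_x=\rho\psi(x)$, $w_{i,y}=W_i\psi(y)$; the sums at $u$ and $v$ vanish. At $p_x$ the neighbors $w_{0,y}$ have $y=x-s$, $s\in S$, and $\sum_{s\in S}\psi(-s)=\bar\eta$; similarly the $w_{1,y}$ contribute $\overline{\eta'}=\eta$. At $w_{0,y}$ the neighbors $p_x$ have $x=y+s$, $s\in S$, and so on. Dividing by $\psi$, the operator $H$ acts as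
$$P\mapsto\bar\eta W_0+\eta W_1,\quad \rho\mapsto\bar\eta(W_0+W_1),\quad W_0\mapsto\eta P+\eta\rho+W_1,\quad W_1\mapsto\bar\eta P+\eta\rho+W_0 .$$
Pass to $\mathsf t=\frac{W_0-W_1}{\sqrt2}$ and $\mathsf s=\frac{W_0+W_1}{\sqrt2}$, an orthonormal change. Using $\eta+\bar\eta=-1$,
$$\mathsf t\mapsto-\mathsf t+\tfrac{\eta-\bar\eta}{\sqrt2}P,\quad P\mapsto\tfrac{\bar\eta-\eta}{\sqrt2}\mathsf t-\tfrac1{\sqrt2}\mathsf s,\quad \mathsf s\mapsto-\tfrac1{\sqrt2}P+\mathsf s+\sqrt2\,\eta\rho,\quad \rho\mapsto\sqrt2\,\bar\eta\,\mathsf s .$$
So in the order $\mathsf t,P,\mathsf s,\rho$ the matrix $H$ is Hermitian tridiagonal with diagonal $(-1,0,1,0)$ and off-diagonal moduli $\sqrt{q/2}$, $1/\sqrt2$, $\sqrt{(q+1)/2}$.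

**Step 4: $H\le\sqrt q$.** The quadratic form of $\sqrt q\,I-H$ is at least
$$(\sqrt q+1)|\mathsf t|^2+\sqrt q|P|^2+(\sqrt q-1)|\mathsf s|^2+\sqrt q|\rho|^2-2\sqrt{\tfrac q2}|\mathsf t||P|-\sqrt2|P||\mathsf s|-2\sqrt{\tfrac{q+1}2}|\mathsf s||\rho| .$$
Complete the square in the two end variables. Minimizing over $|\mathsf t|$ costs $\frac{q/2}{\sqrt q+1}|P|^2\le\frac{\sqrt q}2|P|^2$, and minimizing over $|\rho|$ costs $\frac{q+1}{2\sqrt q}|\mathsf s|^2$. What remains is at least
$$\tfrac{\sqrt q}2|P|^2+\Bigl(\tfrac{\sqrt q}2-1-\tfrac1{2\sqrt q}\Bigr)|\mathsf s|^2-\sqrt2|P||\mathsf s| .$$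
With both square coefficients positive, this is nonnegative as soon as their product is at least $\frac12$:
$$\tfrac q4-\tfrac{\sqrt q}2-\tfrac14\ge\tfrac12\iff q-2\sqrt q-3\ge0\iff(\sqrt q-3)(\sqrt q+1)\ge0 ,$$
which holds for $q\ge9$, hence for $q\ge11$. The coefficient of $|\mathsf s|^2$ is then positive as well, since its product with $\frac{\sqrt q}2$ is at least $\frac12$.

So all eigenvalues from the nontrivial characters are at most $\sqrt q$. The dimensions add to $6+4(q-1)=4q+2$, the number of vertices. The eigenvalue $q$ is simple, $\sqrt q$ occurs by Step 2, and therefore $\lambda_2=\sqrt q=\lambda_D$. The graph is diameter-maximal with $D=4$ and girth 3. $\blacksquare$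

Theorem 1 is proved.

## 10. All girths for diameter at most five

The cases $D=2$ and $D=3$ of Theorem 2(3) were settled in Section 3 and in Step 7 of Section 5. For the other two we need an example for each girth that parts (1) and (2) allow.

**Diameter 5.** By Theorem 2(1), $g$ is even and $g\le6$, so $g\in\{4,6\}$. Girth 4 occurs by Section 7. For girth 6 we use a standard construction.

**Definition 10.1 (bipartite double).** The bipartite double of a graph $X$ has vertices $(x,0),(x,1)$ for $x\in V(X)$ and edges $(x,0)(y,1)$ for $x\sim y$. Its eigenvalues are $\pm\theta$ for the eigenvalues $\theta$ of $X$, and walks from $(x,0)$ to $(y,j)$ correspond to walks from $x$ to $y$ of length of parity $j$.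

*Example.* The double of a triangle is a 6-cycle.

Take the double of the Petersen graph, with $d=3$. In the Petersen graph adjacent vertices have no common neighbor, and distinct nonadjacent vertices have exactly one. So $A^2+A-2I=J$, and the eigenvalues are $3,1,-2$. The double has eigenvalues $\pm3,\pm1,\pm2$, with $3$ simple since it is connected (see the next paragraph), so $\lambda_2=2=\frac{1+\sqrt9}2=\lambda_D$.

*Diameter 5.* Every path $x,z,y$ in the Petersen graph lies on a 5-cycle: let $x_1\ne z$ be a neighbor of $x$. Then $x_1\not\sim y$, since otherwise $x$ and $y$ would have the two common neighbors $z,x_1$. Also $x_1\neq y$, since $x\not\sim y$. So $x_1$ and $y$ have a common neighbor $y_1$. It is not $z$, since $x_1\sim z$ would give a triangle, and it is not $x$, since $x\not\sim y$. So $x,z,y,y_1,x_1$ is a 5-cycle. Any two distinct vertices are adjacent or joined by a path of length 2, and any edge extends to such a path, so any two distinct vertices lie on a common 5-cycle. Its two arcs have lengths $j$ and $5-j$, which have opposite parity. From a vertex to itself there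 are walks of lengths $0$ and $5$. So all distances in the double are at most 5. The shortest odd closed walk in the Petersen graph has length 5, because an odd closed walk contains an odd cycle and there are no triangles. So $(x,0)$ and $(x,1)$ are at distance 5, and the diameter is 5.

*Girth 6.* A 4-cycle in the double would give two distinct Petersen vertices with two common neighbors, and there are none. So $g\ne4$, hence $g=6$.

**Diameter 4.** By Theorem 2(2), $3\le g\le6$. Girth 3 occurs by Sections 8 and 9. Girth 4 occurs for $Q_4$ (Section 1). It remains to exhibit girths 5 and 6.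

**Girth 5.** Let $d=3$. The graph has 14 vertices $u,v$; $p_i,q_i$ ($i\in\mathbb Z_3$); and $w_{ij}$ for ordered pairs $i\ne j$. The edges are $up_i$, $vq_i$, $w_{ij}p_i$, $w_{ij}q_j$, $w_{ij}w_{ji}$. It is 3-regular.

*Step 1: the girth is 5.* We show that two distinct vertices have at most one common neighbor, so that there is no 4-cycle. We have $N(w_{ij})=\{p_i,q_j,w_{ji}\}$. If $w_{ij}$ and $w_{kl}$ share the neighbor $p$, then $i=k$; if they share $q$, then $j=l$; if they share a $w$, then they are equal. So two shared neighbors force equality. The vertices $p_i,p_j$ share only $u$. The vertices $p_i,q_j$ share only $w_{ij}$, or nothing if $i=j$. The vertices $p_i,w_{jk}$ can share only $w_{kj}$, and only if $k=i$. The vertices $u,w_{ij}$ share only $p_i$. The pairs with $v$ and the $q$'s are analogous ($q_i,w_{jk}$ share only $w_{kj}$, and only if $j=i$), and the pairs $u,v$; $u,p_i$; $u,q_i$; $v,p_i$; $v,q_i$ share nothing. Without the edges $w_{ij}w_{ji}$ the graph is bipartite, with classes $\{u,v\}\cup\{w_{ij}\}$ and $\{p_i\}\cup\{q_i\}$, so a triangle would contain an edge $w_{ij}w_{ji}$;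 but its ends have no common neighbor. So $g\ge5$, and $u,p_i,w_{ij},w_{ji},p_j$ is a 5-cycle.

*Step 2: the diameter is 4.* As before $d(u,v)=4$, because no $p$ is adjacent to a $q$ and $u,p_i,w_{ij},q_j,v$ is a path. Two $w$'s are at distance at most 4 via $u$. For $i\ne j$, $p_i,w_{ij},q_j$ is a path, and $p_i,w_{ij},w_{ji},q_i$ gives $d(p_i,q_i)\le3$. The rest are at distance at most 3: $p,u,p',w$; $q,v,q',w$; $u,p,w,q$; $v,q,w,p$; and shorter ones.

*Step 3: the spectrum.* The exchange $u\leftrightarrow v$, $p_i\leftrightarrow q_i$, $w_{ij}\leftrightarrow w_{ji}$ is an automorphism.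

- Symmetric and constant on types (3 dimensions): $\begin{pmatrix}0&3&0\\1&0&2\\0&2&1\end{pmatrix}$ has trace $1$, determinant $-3$ and eigenvalue $3$; the others have sum $-2$ and product $-1$, so they are $-1\pm\sqrt2$.
- Antisymmetric and constant on types (2 dimensions, zero on the $w$'s): $\begin{pmatrix}0&3\\1&0\end{pmatrix}$, eigenvalues $\pm\sqrt3$.
- For $\sum a_i=0$, $(p_i,q_j,w_{ij})=(xa_i,-xa_j,y(a_i-a_j))$. At $p_i$ the sum is $y(2a_i+a_i)=3ya_i$, at $q_j$ it is $-3ya_j$, and at $w_{ij}$ it is $(x-y)(a_i-a_j)$. So $\theta x=3y$, $\theta y=x-y$, and $\theta=\frac{-1\pm\sqrt{13}}2$, each with multiplicity 2 (4 dimensions).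
- For $\sum a_i=0$, $(p_i,q_j,w_{ij})=(xa_i,xa_j,y(a_i+a_j))$. At $p_i$ the sum is $y(2a_i-a_i)=ya_i$, and likewise at $q_j$; at $w_{ij}$ it is $(x+y)(a_i+a_j)$. So $\theta x=y$, $\theta y=x+y$, and $\theta=\frac{1\pm\sqrt5}2$, each with multiplicity 2 (4 dimensions).
- $w_{i,i+1}=1$, $w_{i+1,i}=-1$, zero elsewhere. At $p_i$ the sum is $w_{i,i+1}+w_{i,i-1}=1-1=0$, and at $q_j$ it is $w_{j-1,j}+w_{j+1,j}=1-1=0$. At $w_{ij}$ the sum is $w_{ji}=-w_{ij}$, so the eigenvalue is $-1$ (1 dimension).

These spaces are independent. On the $w$'s the symmetric functions (3 dimensions) are spanned by the constant and the $a_i+a_j$, and the antisymmetric ones (3 dimensions) by the $a_i-a_j$ and the last function, which is orthogonal to them. On $p,q,u,v$ independence is clear from symmetry type and from $\sum a_i=0$. The dimensions add to $5+4+4+1=14$. The values other than $3$ are at most $\sqrt3\approx1.732$, since $\frac{1+\sqrt5}2<1.62$ and $\frac{-1+\sqrt{13}}2<1.31$. So $\lambda_2=\sqrt3=\lambda_D$, and the graph is diameter-maximal with $D=4$, $g=5$.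

**Girth 6.** Let $q\ge3$ be a prime power and $d=q$. Take the incidence graph of the $q^2$ points $(x,y)\in\mathbb F_q^2$ and the $q^2$ lines $y=mx+b$. Each line has $q$ points, and each point is on one line of every slope $m$, so the graph is $q$-regular.

*Step 1: the spectrum.* Let $\mathsf N$ be the point–line incidence matrix. Two points with different $x$ lie on exactly one common line, and two distinct points with the same $x$ lie on none. So, ordering the points by $x$,
$$\mathsf N\mathsf N^T=qI+J-I_q\otimes J_q .$$
On $\mathbf 1$ this is $q+q^2-q=q^2$. On functions of $x$ alone with sum zero it is $q-q=0$. On functions with zero sum on each class of constant $x$ it is $q$. So the adjacency eigenvalues are $\pm q$, $\pm\sqrt q$, $0$. The graph is connected by Step 2, so $q$ is simple, and $\lambda_2=\sqrt q=\lambda_D$.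

*Step 2: the diameter.* Two distinct points with the same $x$ have no common line, but each has a common line with any point of a different $x$; so they are at distance exactly 4. Two points with different $x$ are at distance 2. Dually, two distinct lines of the same slope have no common point, and each meets every line of another slope, so they are at distance 4, and lines of different slopes are at distance 2. Given a point and a line, choose a point of the line whose $x$ differs from that of the given point; the two points have a common line, so the distance is at most 3. The diameter is 4.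

*Step 3: the girth.* The graph is bipartite, and two points lie on at most one common line, so there is no 4-cycle and $g\ge6$. By Theorem 2(2), $g\le6$. So $g=6$.

All of $3,4,5,6$ occur for $D=4$, and Theorem 2 is proved. $\blacksquare$
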